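# Geometric structures of affine type on compact manifolds with trivial canonical bundle

## Theorems A, B, C and Corollary D

Manifolds are connected throughout.

**Theorem A.** For every $n\ge 3$ there is a compact complex $n$-manifold $X$ with $K_X$ trivial and a holomorphic form $\tau$ on $X$ that has zeros but is not identically zero. The structure $\tau$ is of affine type (order $1$) and not locally homogeneous. Moreover $X$ carries a pair of holomorphic forms (again of affine type) whose local Killing fields span $T_xX$ at no point $x\in X$. For $n\ge 4$ one can also take $X$ simply connected.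

**Theorem B.** For a compact complex manifold $X$ the following are equivalent:

1. every holomorphic geometric structure of affine type on $X$ is locally homogeneous;
2. for all $p,q\ge 0$, a holomorphic section of $TX^{\otimes p}\otimes (T^*X)^{\otimes q}$ vanishing at some point vanishes identically.

**Theorem C.** Suppose there are a Hermitian metric $\omega$ on the compact complex manifold $X$ and a filtration $0=T_0\subset T_1\subset\dots\subset T_m=TX$ by holomorphic subbundles such that each $T_i/T_{i-1}$ carries a Hermitian metric whose Chern curvature $\Theta$ satisfies $\Lambda_\omega \Theta=0$. Then every holomorphic geometric structure of affine type on $X$ is locally homogeneous. This covers: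

* (a) compact Kähler manifolds with $c_1(X)=0$ in $H^2(X,\mathbb R)$;
* (b) compact manifolds with $K_X$ trivial and $TX$ polystable for some Gauduchon metric, and more generally those with $TX$ filtered by subbundles with polystable slope-$0$ quotients for one Gauduchon metric;
* (c) all compact complex curves and surfaces with trivial canonical bundle.

**Corollary D.** The statement "every holomorphic geometric structure of affine type on every compact complex $n$-manifold with trivial canonical bundle is locally homogeneous" is true exactly for $n\le 2$.

These statements answer a question from the paper "Fujiki class $\mathcal C$ and holomorphic geometric structures" by Indranil Biswas and Sorin Dumitrescu (arXiv:1805.11951): is any holomorphic geometric structure of affine type on any compact complex manifold with trivial canonical bundle locally homogeneous? The answer was known to be positive for Kähler (Calabi–Yau) manifolds, and for manifolds in Fujiki class $\mathcal C$ whose tangent bundle is polystable for some Gauduchon metric. In general it is no, by Theorem A. Theorem B says which manifolds are good: those on which no nonzero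 holomorphic tensor has a zero. Theorem C gives a curvature condition that guarantees this. In (b), class $\mathcal C$ is not needed. No claim is made about rigid structures.

## Frames, equivariant maps, Killing fields

Let $X$ be a complex manifold of dimension $n$.

**Definition (frames).** For $k\ge1$, $R^k(X)$ is the bundle of $k$-jets $j^k_0f$ at $0$ of local biholomorphisms $f$ from a neighborhood of $0\in\mathbb C^n$ into $X$; the jet $j^k_0f$ lies over the point $f(0)$. The algebraic group $D^k$ of $k$-jets at $0$ of local biholomorphisms of $(\mathbb C^n,0)$ fixing $0$ acts on the right by composition, $j_0^kf\cdot j_0^kg=j_0^k(f\circ g)$, and makes $R^k(X)$ a holomorphic principal $D^k$-bundle.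

For $k=1$ a frame $j^1_0f$ is the linear isomorphism $d_0f:\mathbb C^n\to T_xX$, and $D^1=GL_n(\mathbb C)$. For $n=1$, $k=2$ the elements of $D^2$ are $au+bu^2$ with $a\ne0$, and the product is
$$(a_1u+b_1u^2)\circ(a_2u+b_2u^2)=a_1a_2\,u+(a_1b_2+b_1a_2^2)\,u^2 \quad\text{modulo } u^3 .$$

**Definition (geometric structure).** A holomorphic geometric structure of order $k$ on $X$ (in the sense of Gromov) is a holomorphic map $\phi:R^k(X)\to Z$, where $Z$ is a complex algebraic manifold with an algebraic action of $D^k$, such that $\phi(e\cdot g)=g^{-1}\cdot\phi(e)$. It is of affine type if $Z$ is a complex affine variety.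

A holomorphic section $t$ of $TX^{\otimes p}\otimes(T^*X)^{\otimes q}$ is a structure of order $1$: to the frame $d_0f:\mathbb C^n\to T_xX$ assign the tensor $t_x$ read in that frame, an element of the vector space $Z=(\mathbb C^n)^{\otimes p}\otimes((\mathbb C^n)^*)^{\otimes q}$. So tensors are of affine type. In the same way, a holomorphic $m$-form has $Z=\Lambda^m(\mathbb C^n)^*$.

A holomorphic affine connection has order $2$. For $n=1$ write $\nabla_{\partial_z}\partial_z=\Gamma(z)\partial_z$ and put $\phi(j_0^2f)=\Gamma(f(0))f'(0)+f''(0)/f'(0)\in Z=\mathbb C$, the Christoffel symbol at $0$ in the coordinate $f$. For $g=au+bu^2$ we have $(f\circ g)'(0)=af'(0)$ and $(f\circ g)''(0)=a^2f''(0)+2bf'(0)$, so $\phi(e\cdot g)=a\,\phi(e)+2b/a$. This is equivariance for the action $g^{-1}\cdot z=az+2b/a$.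

**Definition (Killing field, local homogeneity).** A local holomorphic vector field $v$ is a Killing field of $\phi$ if its local flow $\psi_t$, lifted to $R^k(X)$ by $j^k_0f\mapsto j_0^k(\psi_t\circ f)$, preserves $\phi$. The structure $\phi$ is locally homogeneous if for every $x\in X$ the Killing fields defined near $x$ span $T_xX$.

For a tensor $t$ the Killing condition is $L_vt=0$. Take the form $\tau=z\,dz$ on $\mathbb C$ and $v=h\,\partial_z$. Then $L_v\tau=d(hz)$, so $v$ is Killing iff $hz$ is locally constant, $h=c/z$. These fields span the tangent space at each $z\neq0$, but the only Killing field near $0$ is $0$. The zero of $\tau$ is what breaks homogeneity.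

## Complex tori, and why the target must be affine

Let $X=\mathbb C^n/\Lambda$ be a complex torus and $\phi:R^k(X)\to Z$ a structure of affine type. Consider the global section $s(x)=j_0^k(u\mapsto x+u)$ of $R^k(X)$. The map $\phi\circ s:X\to Z$ goes from a compact manifold to a closed subvariety of some $\mathbb C^N$, so its components are constant by the maximum principle: $\phi\circ s\equiv z$. A translation $x\mapsto x+c$ lifts to $s(x)g\mapsto s(x+c)g$, and $\phi$ has the value $g^{-1}z$ at both frames. So translations preserve $\phi$, the constant vector fields are Killing, and $\phi$ is locally homogeneous. For $n=1$ this settles the question, since a compact curve with trivial canonical bundle is elliptic.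

Affineness matters already here. Let $E$ be an elliptic curve with coordinate $z$, let $\mu:E\to\mathbb P^1$ be a nonconstant meromorphic function, and let $\phi$ be the pair $(dz,\mu)$, with $Z=\mathbb C\times\mathbb P^1$ and $a\in D^1=\mathbb C^*$ acting by $a\cdot(y,p)=(a^{-1}y,p)$. A Killing field $v=h\,\partial_z$ satisfies $dh=0$, so $h=c$ is constant, and $c\mu'=0$. As $\mu'$ vanishes identically on no open set, $c=0$. So there are no nonzero Killing fields at all, although $K_E$ is trivial. The structure is not of affine type.

## Tensors with zeros

The example $z\,dz$ is general.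

**Lemma 1.** A holomorphic tensor $\tau\not\equiv0$ on a connected manifold that vanishes at a point $x$ is not locally homogeneous.

Suppose local Killing fields $v_1,\dots,v_n$ form a basis of $T_xX$ at $x$. Their local flows $\psi^i_t$ preserve $\tau$, hence its zero set. The map $(t_1,\dots,t_n)\mapsto\psi^1_{t_1}\cdots\psi^n_{t_n}(x)$ has derivative $\partial_{t_i}\mapsto v_i(x)$ at $0$, so it is a local biholomorphism at $0$, and its values lie in the zero set of $\tau$. So $\tau=0$ near $x$, and $\tau\equiv0$ by the identity theorem, a contradiction. $\square$

To answer the question negatively it suffices to find a compact $X$ with $K_X$ trivial and a nonzero holomorphic tensor with a zero. The natural source of forms with zeros is a base manifold $B$ of positive canonical type: if $\dim B=m$, a section of $K_B$ with zeros pulls back along a submersion $\pi:X\to B$ to an $m$-form with zeros. The fibres must then cancel $K_B$, so that $K_X$ becomes trivial.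

## Torus bundles: two fibrations that cannot work

Let $B$ be compact of dimension $m$, with a section of $K_B$ that has zeros but is not identically zero; so $K_B$ is not trivial. Look for $\pi:X\to B$ with torus fibres. From $0\to T_{X/B}\to TX\to\pi^*TB\to0$,
$$K_X\cong\pi^*K_B\otimes(\det T_{X/B})^{-1}. \tag{1}$$

The first try is a product $B\times T$, or a principal bundle with group a torus $T$. Then $T_{X/B}$ is trivial, so $K_X\cong\pi^*K_B$. If this were trivial, a nowhere zero section of $\pi^*K_B$ would be constant along each fibre (the fibres are compact and connected, and $\pi^*K_B$ is canonically trivial on each), so it would come from a nowhere zero section of $K_B$. So $K_B$ would be trivial, which it is not. The vertical tangent bundle must be twisted.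

The second try is $X=V/\Gamma$, where $V\to B$ is a holomorphic vector bundle of rank $d$ and the lattice $\Gamma\cong\mathbb Z^{2d}$ is generated by $2d$ holomorphic sections of $V$ that are $\mathbb R$-linearly independent at every point. Then $T_{X/B}\cong\pi^*V$, and by (1) it suffices that $\det V\cong K_B$. With $d=1$ and generators $a,b\in H^0(B,V)$, independence over $\mathbb R$ forces $b$ to be nowhere zero, so the line bundle $V$ is trivial. Then again $K_X\cong\pi^*K_B$, and we are back in the previous case. So elliptic fibres of this kind fail because one section without zeros trivializes a line bundle.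

In rank $2$ a section without zeros does not trivialize $V$. We need four holomorphic sections of a rank-$2$ bundle, everywhere independent over $\mathbb R$. The quaternions supply them: $\mathbb C^2$ is a module over the real algebra of matrices $\begin{pmatrix}p&-\bar q\\ q&\bar p\end{pmatrix}$, whose nonzero elements are invertible. So moving one nonzero vector of $\mathbb C^2$ by a real basis of this algebra gives a real basis of $\mathbb C^2$.

## Four sections of $L\oplus L$ from the quaternions

**Step 1: a base with $K_B\cong L^2$.** The aim is a compact $B$ whose canonical bundle is pulled back from $\mathbb P^1$. Let $m\ge1$ and let $B\subset\mathbb P^1\times\mathbb P^m$ be a smooth hypersurface of bidegree $(4,m+1)$; it exists by Bertini. It is an ample divisor, so by the Lefschetz theorem it is connected, and simply connected if $m\ge2$. Let $\gamma:B\to\mathbb P^1$ be the first projection and $L=\gamma^*\mathcal O(1)$. By adjunction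
$$K_B=\big(\mathcal O(-2,-m-1)\otimes\mathcal O(4,m+1)\big)|_B=\gamma^*\mathcal O(2)=L^2. \tag{2}$$
The map $\gamma$ is nonconstant: otherwise $B=\{pt\}\times\mathbb P^m$, of bidegree $(1,0)$. So $\gamma$ is surjective.

For $m=1$ one can be explicit. Let $a,b$ be binary quartics with eight distinct zeros in total, and let $B$ be $a(x)y_0^2+b(x)y_1^2=0$. At a singular point the $y$-derivatives give $ay_0=0$ and $by_1=0$. If $y_0\ne0$, then $a=0$, hence $b\neq0$ and $y_1=0$, and the derivative in an affine coordinate $x$ gives $a'y_0^2=0$, contradicting the simplicity of the zero of $a$; if $y_0=0$, the same argument applies to $b$. So $B$ is smooth. It is a double cover of $\mathbb P^1$ branched at eight points, that is, a hyperelliptic curve of genus $3$, and $\deg K_B=4=\deg\gamma^*\mathcal O(2)$.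

**Step 2: the lattice.** The aim is to make $\mathbb Z^4$ act on $V=L\oplus L$ with compact quotient. Let $s_1,s_2\in H^0(B,L)$ be the pullbacks of the homogeneous coordinates of $\mathbb P^1$; they have no common zero. Put
$$\sigma_1=(s_1,s_2),\quad\sigma_2=(is_1,-is_2),\quad\sigma_3=(-s_2,s_1),\quad\sigma_4=(is_2,is_1)\in H^0(B,V).$$
For real $c_1,\dots,c_4$ put $p=c_1+ic_2$ and $q=c_3+ic_4$. Then
$$\sum_i c_i\sigma_i=(ps_1-\bar q s_2,\ qs_1+\bar p s_2)=\begin{pmatrix}p&-\bar q\\ q&\bar p\end{pmatrix}\begin{pmatrix}s_1\\ s_2\end{pmatrix}. \tag{3}$$
The determinant of the matrix is $|p|^2+|q|^2$, and $(s_1,s_2)(b)\ne0$ for each $b\in B$. So the sum vanishes at $b$ only if $p=q=0$: the $\sigma_i$ are $\mathbb R$-independent at every point. Hence $B\times\mathbb R^4\to V$, $(b,c)\mapsto\sum c_i\sigma_i(b)$, is an isomorphism of real vector bundles.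

The group $\mathbb Z^4$ acts on the total space of $V$ by the translations $w\mapsto w+\sum n_i\sigma_i$. These are holomorphic because the $\sigma_i$ are, and the action is free and properly discontinuous because in $B\times\mathbb R^4$ it is the standard action on the second factor. So $X=V/\mathbb Z^4$ is a complex manifold of dimension $n=m+2\ge3$, diffeomorphic to $B\times(\mathbb R/\mathbb Z)^4$, hence compact and connected, with a holomorphic submersion $\pi:X\to B$.

**Step 3: $K_X$ is trivial.** The vertical tangent bundle of $V\to B$ is the pullback of $V$. Translation by a section is the identity under this identification, so it descends: $T_{X/B}\cong\pi^*V$. As $\det V=L^2$, (1) and (2) give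
$$K_X\cong\pi^*(K_B\otimes L^{-2})\cong\mathcal O_X .$$

**Step 4: simply connected fibres, for $n\ge4$.** The aim is to replace the torus by a K3 surface. Everything in Step 2 is pulled back from $\mathbb P^1$: if $Y=(\mathcal O(1)\oplus\mathcal O(1))/\mathbb Z^4\to\mathbb P^1$ is the quotient by the same formulas, then $X=B\times_{\mathbb P^1}Y$, and $K_{Y/\mathbb P^1}$ is the pullback of $\mathcal O(-2)$. What is needed is another family over $\mathbb P^1$ with relative canonical bundle $\mathcal O(-2)$.

Let $S$ be a K3 surface with a hyperkähler metric (Yau), and $p:Z_S\to\mathbb P^1$ its twistor space. By Hitchin–Karlhede–Lindström–Roček (Comm. Math. Phys. 108 (1987), Thm 3.3), $p$ is a holomorphic submersion, smoothly the product $S\times\mathbb P^1\to\mathbb P^1$, and there is a holomorphic section of $\Lambda^2T^*_{Z_S/\mathbb P^1}\otimes p^*\mathcal O(2)$ that is symplectic on every fibre. The fibres have dimension $2$, so this is a nowhere zero section of $K_{Z_S/\mathbb P^1}\otimes p^*\mathcal O(2)$, and $K_{Z_S/\mathbb P^1}\cong p^*\mathcal O(-2)$.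

Let $m\ge2$ and $X=B\times_{\mathbb P^1}Z_S$, with projection $\pi:X\to B$. Since $p$ is a submersion, $X$ is a complex manifold, of dimension $n=m+2\ge4$, and $\pi$ is a submersion. Since $p$ is smoothly a product, $X$ is diffeomorphic to $B\times S$; so $X$ is compact, and simply connected because $B$ and $S$ are. The bundle $T_{X/B}$ is the pullback of $T_{Z_S/\mathbb P^1}$, so (1) and (2) give $K_X\cong\pi^*(K_B\otimes\gamma^*\mathcal O(-2))\cong\mathcal O_X$.

## The form $\tau_0$ and the pair $(\tau_0,\tau_1)$

Let $\pi:X\to B$ be as in Step 3 or Step 4. Under $K_B\cong L^2$, the sections $s_1^2$ and $s_1s_2$ of $L^2$ are holomorphic $m$-forms $\alpha_0,\alpha_1$ on $B$. Put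
$$\tau_0=\pi^*\alpha_0,\qquad\tau_1=\pi^*\alpha_1 .$$

**Step 5: $\tau_0$ is not locally homogeneous.** Since $\gamma$ is surjective, $s_1$ has zeros and $s_1\not\equiv0$; hence $\alpha_0$ has zeros and is not identically zero. Since $\pi$ is a surjective submersion, $\pi^*$ is injective on forms at each point. So $\tau_0$ vanishes exactly on the nonempty proper subset $\pi^{-1}(\{\alpha_0=0\})$. By Lemma 1, $\tau_0$ is not locally homogeneous; it is of affine type of order $1$, with $Z=\Lambda^m(\mathbb C^n)^*$. This already answers the question.

**Step 6: the pair has too few Killing fields everywhere.** The aim is to destroy homogeneity at every point, not just along the zero set. Consider $(\tau_0,\tau_1)$ as one structure, with $Z=(\Lambda^m(\mathbb C^n)^*)^{\oplus2}$. Let $\kappa=\gamma\circ\pi:X\to\mathbb P^1$, which is nonconstant. Let $X'$ be the open set where $\pi^*s_1\ne0$; its complement is a fibre of $\kappa$, a proper analytic subset, so $X'$ is dense. On $X'$ the form $\tau_0$ has no zeros and $\tau_1=h\tau_0$, where $h=\pi^*(s_2/s_1)$ is the affine coordinate of $\mathbb P^1$ composed with $\kappa$.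

Let $v$ be a local Killing field of the pair: $L_v\tau_0=0=L_v\tau_1$. On $X'$,
$$0=L_v\tau_1-hL_v\tau_0=v(h)\,\tau_0 ,$$
so $v(h)=0$, that is, $d\kappa(v)=0$. By density and continuity $d\kappa(v)=0$ on the whole domain of $v$. Suppose Killing fields spanned $T_xX$ for some $x$. The same fields would span $T_yX$ for $y$ near $x$. Then $d\kappa=0$ near $x$, and $\kappa$ would be constant by the identity theorem, a contradiction. So Killing fields span $T_xX$ at no point. This proves Theorem A. $\blacksquare$

By Theorem C(a), which does not use Theorem A, none of these $X$ is Kähler.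

## Why one orbit at order $k$ is not enough for Theorem B

The implication (1)⇒(2) is Lemma 1, because tensors are structures of affine type. The rest concerns (2)⇒(1).

On a torus, homogeneity came from the fact that a holomorphic function to an affine variety is constant. On a general $X$ there is no global section of $R^k(X)$. The substitute is that $\phi$ takes values in a single $D^k$-orbit of $Z$, and condition (2) will indeed give this. But that is far from local homogeneity. Consider on an open set of $\mathbb C^2$ the holomorphic metric $dx^2+(1+x^3)^2dy^2$, near $x=0$. As a map from $R^1$ to quadratic forms it takes values in the single orbit of nondegenerate forms. Its curvature is $-6x/(1+x^3)$; Killing fields annihilate this function, whose differential at $x=0$ is $-6\,dx\neq0$. So Killing fields do not span there. The obstruction, the curvature, sits in the $2$-jet of the structure.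

The remedy is to apply the orbit argument to all jets of $\phi$. This gives homogeneity to all orders, from which Killing fields must then be produced. The tool for the last part is the formal theory of linear partial differential equations.

The following textbook facts about a linear algebraic group $G$ over $\mathbb C$ are used.

* (i) If $G$ is unipotent and $W\ne0$ is a rational $G$-module, then $W^G\ne0$.
* (ii) Rational $GL_n(\mathbb C)$-modules are completely reducible, and each irreducible one is a direct summand of some $(\mathbb C^n)^{\otimes p}\otimes((\mathbb C^n)^*)^{\otimes q}$.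
* (iii) If $G$ acts algebraically on an affine variety, every finite subset of its coordinate ring lies in a finite-dimensional rational submodule; a submodule of the coordinate ring has the same property.
* (iv) Orbits of an algebraic action are open in their Zariski closures; the image of a homomorphism of algebraic groups is closed.

## Prolongation of $\phi$ and the single-orbit statement

Let $\phi:R^k(X)\to Z$ be of affine type, and assume (2). Write $\theta_u$ for the translation by $u$ in $\mathbb C^n$.

**Step 7: the prolonged structures $\phi^{(r)}$.** This step encodes the $(r-k)$-jet of $\phi$ as a structure of affine type of order $r$. For $r\ge k$ let $Z_r=J_0^{r-k}(\mathbb C^n,Z)$ be the space of $(r-k)$-jets at $0$ of germs of maps from $(\mathbb C^n,0)$ to $Z$. If $Z\subset\mathbb C^N$ is given by polynomial equations, then inserting a truncated power series and truncating shows that $Z_r$ is given by polynomial equations in its coefficients; it is smooth because $Z$ is. So $Z_r$ is a smooth affine variety. For a local biholomorphism $f:(\mathbb C^n,0)\to X$ put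
$$(f^*\phi)(u)=\phi\big(j_0^k(f\circ\theta_u)\big),\qquad\phi^{(r)}:R^r(X)\to Z_r,\quad\phi^{(r)}(j_0^rf)=j_0^{r-k}(f^*\phi).$$
This is well defined and holomorphic, since the $(r-k)$-jet at $u=0$ of $u\mapsto j_0^k(f\theta_u)$ depends only on $j_0^rf$.

For $g$ with $j_0^rg\in D^r$ put $a_g(u)=j^k_0(\theta_{-g(u)}\,g\,\theta_u)\in D^k$, and for a germ $\psi:(\mathbb C^n,0)\to Z$ put
$$(g^*\psi)(u)=a_g(u)^{-1}\cdot\psi(g(u)).$$
The $(r-k)$-jet of $g^*\psi$ at $0$ depends algebraically on $j_0^rg$ and $j_0^{r-k}\psi$. Since $\theta_{-g(h(u))}\,gh\,\theta_u=(\theta_{-g(h(u))}\,g\,\theta_{h(u)})(\theta_{-h(u)}\,h\,\theta_u)$, we have $a_{gh}(u)=a_g(h(u))\,a_h(u)$, hence $(gh)^*\psi=h^*(g^*\psi)$. So $g\cdot\psi=(g^{-1})^*\psi$ defines an algebraic left action of $D^r$ on $Z_r$. Finally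
$$(f\circ g)^*\phi(u)=\phi\big(j_0^k(f\theta_{g(u)})\cdot a_g(u)\big)=a_g(u)^{-1}\cdot(f^*\phi)(g(u))=g^*(f^*\phi)(u),$$
so $\phi^{(r)}(e\cdot g)=g^{-1}\cdot\phi^{(r)}(e)$.

As an example let $n=1$ and let $\phi$ be the form $h(z)\,dz$, $k=1$. Then $(f^*\phi)(u)=h(f(u))f'(u)$ and $\phi^{(2)}(j_0^2f)=\big(hf',\,h'f'^2+hf''\big)$ at $u=0$. For $g=au+bu^2$ and $\psi=y_0+y_1u$ we get $g^*\psi=(y_0a,\ y_1a^2+2by_0)$. The pairs with $y_0\ne0$ form a single orbit, and the stabilizer of $(1,0)$ is trivial.

**Step 8: associated bundles inherit the vanishing property.** For a finite-dimensional rational $D^r$-module $W$ let $E_W=R^r(X)\times_{D^r}W$. The claim is that a holomorphic section of $E_W$ that vanishes at a point vanishes identically.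

Write $D^r=\mathcal U\rtimes GL_n(\mathbb C)$, where $\mathcal U=\ker(D^r\to D^1)$ is unipotent and normal. If $W\ne0$, then $W^{\mathcal U}\neq0$ by (i), it is a submodule because $\mathcal U$ is normal, and $D^r$ acts on it through $GL_n$. By (ii) it contains an irreducible $GL_n$-module. Induction on the dimension, applied to the quotient, gives a filtration $0=W_0\subset W_1\subset\dots\subset W_l=W$ by submodules such that each $W_i/W_{i-1}$ is an irreducible rational $GL_n$-module, so a direct summand of some $(\mathbb C^n)^{\otimes p}\otimes((\mathbb C^n)^*)^{\otimes q}$. The bundle associated with $\mathbb C^n$ is $TX$. So $E_W$ is filtered by the holomorphic subbundles $E_{W_i}$, with quotients that are direct summands of tensor bundles $TX^{\otimes p}\otimes(T^*X)^{\otimes q}$. Let $s$ be a section with $s(x)=0$. Its image in $E_W/E_{W_{l-1}}$ vanishes at $x$, so it vanishes identically by (2). Hence $s$ is a section of $E_{W_{l-1}}$. Going down the filtration, $s\equiv0$.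

**Step 9: $\phi^{(r)}$ takes values in a single $D^r$-orbit.** This is the step that uses affineness. Let $z_0=\phi^{(r)}(e_0)$ with $e_0$ over $x_0$, and let $Y=\overline{D^rz_0}$ be the Zariski closure. Its ideal $I(Y)\subset\mathbb C[Z_r]$ is $D^r$-stable and finitely generated, so by (iii) it is generated by a finite-dimensional rational submodule $M\subset I(Y)$. The evaluation map
$$\mathrm{ev}:Z_r\to M^*,\qquad\mathrm{ev}(z)(F)=F(z),$$
is equivariant, because $(gF)(z)=F(g^{-1}z)$ gives $\mathrm{ev}(gz)(F)=(g^{-1}F)(z)=(g\cdot\mathrm{ev}(z))(F)$. Moreover $\mathrm{ev}^{-1}(0)=Y$, since $M$ generates $I(Y)$. So $\mathrm{ev}\circ\phi^{(r)}:R^r(X)\to M^*$ is equivariant, that is, a holomorphic section of $E_{M^*}$, and it vanishes at $x_0$. By Step 8 it is identically $0$: the image of $\phi^{(r)}$ lies in $\overline{D^rz_0}$.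

This holds for every $z_0$ in the image. So all orbits met by the image have the same closure. By (iv) each is open, and dense, in this common closure, so any two of them intersect and hence coincide. The image lies in one orbit.

## Reductions of the frame bundles

**Step 10: the bundles $P_r$ and $P_r^\infty$.** This step collects the frames in which $\phi$ has one fixed Taylor expansion, and keeps those that extend to all higher orders. Fix a germ of biholomorphism $f_0:(\mathbb C^n,0)\to X$, put $z_r=\phi^{(r)}(j_0^rf_0)$, and let $H_r\subset D^r$ be the stabilizer of $z_r$, an algebraic subgroup. By Step 9, $\phi^{(r)}$ is a holomorphic equivariant map into the orbit $D^rz_r\cong D^r/H_r$, a locally closed submanifold of $Z_r$. Restricted to a fibre of $R^r(X)\to X$, it is an orbit map, so already along the fibres it is a surjective submersion onto $D^rz_r$. So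
$$P_r=(\phi^{(r)})^{-1}(z_r)$$
is a holomorphic principal $H_r$-subbundle of $R^r(X)$ over all of $X$, and $T_eP_r=\ker d\phi^{(r)}_e$.

For $r'\ge r$, truncation of jets maps $z_{r'}$ to $z_r$, hence $P_{r'}$ to $P_r$ and $H_{r'}$ to $H_r$. The image of $P_{r'}$ in $P_r$ is a principal subbundle with group $\mathrm{im}(H_{r'}\to H_r)$, which is closed and algebraic by (iv). For fixed $r$ these groups decrease as $r'$ grows, so they stabilize, say to $H_r^\infty$ for $r'\ge\rho(r)$. The images of the $P_{r'}$ also decrease, and nested principal bundles over $X$ with the same group are equal; so for $r'\ge\rho(r)$ the image is a fixed principal $H_r^\infty$-bundle $P_r^\infty\to X$. Taking $r'\geq\max(\rho(r),\rho(r+1))$ shows that $P^\infty_{r+1}\to P_r^\infty$ and $H_{r+1}^\infty\to H_r^\infty$ are surjective; so $P^\infty_{r+1}\to P^\infty_r$ is a surjective submersion.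

## The Killing equation and its prolongations

Write $J^r(TX)$ for the bundle of holomorphic $r$-jets of vector fields. It embeds by $j_x^{r+1}v\mapsto j_x^1(j^rv)$ as $J^{r+1}(TX)\subset J^1(J^r(TX))$, and $\ker(J^r(TX)\to J^{r-1}(TX))=S^rT^*X\otimes TX$.

**Definition (prolongation, formal integrability).** A linear equation of order $r$ is a holomorphic subbundle $F\subset J^r(TX)$; a solution is a local field $v$ with $j^rv\in F$. Its prolongation is $F^{(1)}=J^{r+1}(TX)\cap J^1(F)$, and inductively $F^{(l+1)}=(F^{(l)})^{(1)}$ as long as $F^{(l)}$ is a subbundle. The equation is formally integrable if all $F^{(l)}$ are vector bundles and all $F^{(l+1)}\to F^{(l)}$ are surjective.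

The same definition applies to functions on $\mathbb C^2$ in place of fields. There the system $v_x=0$, $v_y=xv$ is not formally integrable: differentiating, $v_{xy}=0$ and $v_{xy}=v+xv_x=v$, so the prolongation forces $v=0$ and does not map onto the equation. The system $v_x=v_y=0$ is formally integrable: its prolongations are the jets of constants.

**Lemma 2.** Let $\Psi:A\to A'$ be a holomorphic map of vector bundles of constant rank and $s$ a local section of $A$. Then $j_x^1(\Psi s)=0$ if and only if $j_x^1s\in J^1(\ker\Psi)$.

Split $A=\ker\Psi\oplus C$ near $x$ and write $s=s'+s''$ accordingly. Then $\Psi s=\Psi s''$, and $\Psi|_C$ is an isomorphism onto a subbundle, so $j_x^1(\Psi s)=0$ iff $j_x^1s''=0$ iff $j^1_xs\in J^1(\ker\Psi)$. $\square$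

If locally $F=\ker\Phi$ with $\Phi$ of constant rank, Lemma 2 gives by induction
$$F^{(l)}_x=\{j_x^{r+l}v:\ j_x^l(\Phi(j^rv))=0\}. \tag{4}$$
Indeed, if (4) holds for $l$ and $F^{(l)}$ is a bundle, it is the kernel of the constant-rank map $j^{r+l}v\mapsto j^l(\Phi(j^rv))$, and by Lemma 2 $j_x^{r+l+1}v$ lies in its prolongation iff $j^1_x\big(j^l(\Phi(j^rv))\big)=0$, that is, iff $j_x^{l+1}(\Phi(j^rv))=0$.

**Step 11: the Killing equation $E_r$ is $TP_r$.** This step computes the jets of approximate Killing fields in terms of $P_r$. Let $\tilde v$ be the canonical lift of a local field $v$ to $R^k(X)$, $\tilde v(j_0^kf)=\frac{d}{dt}\big|_0j_0^k(\psi_tf)$ with $\psi_t$ the flow of $v$. Put $\mathcal Lv=d\phi(\tilde v)$. Since $\tilde v$ is $D^k$-invariant and $\phi$ is equivariant, this is a section over $X$ of $N=(\phi^*TZ)/D^k$. As $\tilde v(e)$ depends linearly on $j_x^kv$ for $e$ over $x$, $\mathcal L:TX\to N$ is a linear holomorphic differential operator of order $\le k$, and $v$ is Killing iff $\mathcal Lv=0$. For $r\ge k$ let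
$$E_{r,x}=\{j_x^rv:\ j_x^{r-k}(\mathcal Lv)=0\}\subset J^r(TX)_x .$$

Let $e=j_0^rf\in R^r(X)_x$. Lifting $v$ to $R^r(X)$ in the same way gives a map
$$J^r(TX)_x\to T_eR^r(X),\qquad j_x^rv\mapsto\tilde v(e). \tag{5}$$
It is an isomorphism: in the coordinates given by $f$, $e$ is the jet of the identity, $R^r(X)$ is locally open in the space of $r$-jets at $0$ of maps to $\mathbb C^n$, and $\tilde v(e)=\frac d{dt}\big|_0j_0^r\psi_t=j_0^rv$. It is compatible with truncation in $r$. Differentiating $\phi^{(r)}$,
$$d\phi^{(r)}(\tilde v(e))=\tfrac{d}{dt}\big|_0\,j_0^{r-k}\big(u\mapsto\phi(j_0^k(\psi_tf\theta_u))\big)=j_0^{r-k}\big(u\mapsto d\phi(\tilde v)(j_0^k(f\theta_u))\big).$$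
The local section $f(u)\mapsto j_0^k(f\theta_u)$ of $R^k(X)$ identifies $N$ near $x$ with $(f^*\phi)^*TZ$, and under this identification the right-hand side is $j^{r-k}$ of $\mathcal Lv$ at $x$. So it vanishes iff $j_x^r v\in E_{r,x}$. Together with $T_eP_r=\ker d\phi_e^{(r)}$,
$$E_{r,x}\cong T_eP_r\quad\text{for }e\in P_{r,x}, \tag{6}$$
through (5). In particular the bundle map $J^r(TX)\to J^{r-k}(N)$ with kernel $E_r$ has constant rank, and $E_r$ is a holomorphic subbundle of $J^r(TX)$.

**Step 12: the stable part $F_r$.** The maps $E_{r+1}\to E_r$ need not be onto, because a condition of higher order may restrict lower jets; so we pass to stable images. Put $F_r=\mathrm{im}(E_{r'}\to J^r(TX))$ for $r'\ge\rho(r)$. Let $e\in P_{r,x}^\infty$ and choose $e'\in P_{r',x}$ above $e$. By (6), $E_{r',x}\cong T_{e'}P_{r'}$, and $P_{r'}\to P_r^\infty$ is a surjective submersion, so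
$$F_{r,x}\cong T_eP_r^\infty . \tag{7}$$
Hence $F_r$ does not depend on $r'$, has constant rank, and is a holomorphic subbundle of $J^r(TX)$. It lies in $E_r$, as $E_{r'}$ maps into $E_r$. Because $P_{r+1}^\infty\to P_r^\infty$ and $P_r^\infty\to X$ are surjective submersions, $F_{r+1}\to F_r$ and $F_r\to TX$ are surjective.

**Step 13: $F_{r+1}\subset F_r^{(1)}$.** The $F_r$ should be one equation and its prolongations; this is the first half. Take $r'\ge\max(\rho(r),\rho(r+1))$. An element of $F_{r+1,x}$ is the truncation of some $j_x^{r'+1}v\in E_{r'+1}$, that is, $j_x^{r'+1-k}(\mathcal Lv)=0$. The bundle map $J^{r'}(TX)\to J^{r'-k}(N)$ of constant rank, with kernel $E_{r'}$, sends the section $j^{r'}v$ to $j^{r'-k}(\mathcal Lv)$, whose $1$-jet at $x$ vanishes. By Lemma 2, $j_x^1(j^{r'}v)\in J^1(E_{r'})$. Projecting to order $r$, $j_x^1(j^rv)\in J^1(F_r)$, so $j_x^{r+1}v\in F_r^{(1)}$.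

**Step 14: equality from some order on.** The second half compares symbols, and the point is that the symbols are the same at every point of $X$. For $r\ge k+1$ let $g_r=\ker(F_r\to F_{r-1})\subset S^rT^*X\otimes TX$, and put $g_r^{(1)}=(S^{r+1}T^*X\otimes TX)\cap(T^*X\otimes g_r)$. The kernel of $J^1(F_r)\to F_r$ is $T^*X\otimes F_r$, and its intersection with $S^{r+1}T^*X\otimes TX\subset T^*X\otimes S^rT^*X\otimes TX$ is $g_r^{(1)}$. So
$$\ker(F_r^{(1)}\to F_r)=g_r^{(1)},\qquad g_{r+1}\subset g_r^{(1)}, \tag{8}$$
the second by Step 13.

Let $e=j_0^rf\in P_{r,x}^\infty$. By (7), $g_{r,x}$ corresponds to $\ker(T_eP_r^\infty\to TP_{r-1}^\infty)=\{e\cdot\xi:\xi\in\mathfrak g_r\}$, where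
$$\mathfrak g_r=\ker(\mathrm{Lie}\,H_r^\infty\to\mathrm{Lie}\,H_{r-1}^\infty)\subset S^r(\mathbb C^n)^*\otimes\mathbb C^n$$
is a fixed space of homogeneous vector fields of degree $r$. Since $f\circ\exp(t\xi)=(f\exp(t\xi)f^{-1})\circ f$, the vector $e\cdot\xi$ corresponds under (5) to $j_x^r(f_*\xi)$. As $\xi$ vanishes to order $r-1$ at $0$, this jet depends only on $d_0f$: it is the image of $\xi$ under the isomorphism induced by $d_0f:\mathbb C^n\to T_xX$. So $d_0f$ carries $\mathfrak g_r$ to $g_{r,x}$. If we start with $e=j_0^{r+1}f\in P_{r+1,x}^\infty$, the same $d_0f$ serves for $g_r$ and $g_{r+1}$. Thus $\mathfrak g_{r+1}\subset\mathfrak g_r^{(1)}$, where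
$$\mathfrak g_r^{(1)}=\{\xi\in S^{r+1}(\mathbb C^n)^*\otimes\mathbb C^n:\ \iota_w\xi\in\mathfrak g_r\text{ for all }w\in\mathbb C^n\},$$
and if $\mathfrak g_{r+1}=\mathfrak g_r^{(1)}$, then $g_{r+1}=g_r^{(1)}$ at every point of $X$.

Take annihilators $\mathfrak g_r^\perp\subset S^r(\mathbb C^n)\otimes(\mathbb C^n)^*$ for the pairing in which the contraction $\iota_w$ is adjoint to multiplication by $w\in\mathbb C^n$. Then $\xi\in\mathfrak g_r^{(1)}$ iff $\langle\iota_w\xi,\eta\rangle=\langle\xi,w\eta\rangle=0$ for all $w$ and all $\eta\in\mathfrak g_r^\perp$. So $(\mathfrak g_r^{(1)})^\perp=\mathbb C^n\cdot\mathfrak g_r^\perp$, and the inclusion above says $\mathfrak g_{r+1}^\perp\supset\mathbb C^n\cdot\mathfrak g_r^\perp$. Hence $\bigoplus_{r\ge k+1}\mathfrak g_r^\perp$ is a graded submodule of the finitely generated $S(\mathbb C^n)$-module $S(\mathbb C^n)\otimes(\mathbb C^n)^*$. It is finitely generated because $S(\mathbb C^n)$ is noetherian, so there is $r_0\ge k+1$ with $\mathfrak g_{r+1}^\perp=\mathbb C^n\cdot\mathfrak g_r^\perp$, that is, $\mathfrak g_{r+1}=\mathfrak g_r^{(1)}$, for all $r\ge r_0$.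

For $r\ge r_0$ we have $F_{r+1}\subset F_r^{(1)}$, both map to $F_r$ with the same kernel $g_{r+1}=g_r^{(1)}$ by (8), and $F_{r+1}\to F_r$ is onto. Hence
$$F_r^{(1)}=F_{r+1}\qquad(r\ge r_0).$$
So the equation $F_{r_0}\subset J^{r_0}(TX)$ has $l$-th prolongation $F_{r_0+l}$ for all $l\ge0$. These are vector bundles with surjective projections: $F_{r_0}$ is formally integrable.

**Step 15: convergent solutions.** It remains to turn jets into fields. Goldschmidt's theorem (*Existence theorems for analytic linear partial differential equations*, Ann. of Math. 86 (1967), 246–270) says: for a formally integrable analytic linear PDE, every element of the equation (or of a prolongation) at a point is the jet of an analytic solution near that point. We apply it on a real slice.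

Choose holomorphic coordinates centred at $x$ and restrict $F_{r_0}$ to $\mathbb R^n\subset\mathbb C^n$. Holomorphic jets at points of $\mathbb R^n$ are the jets of $\mathbb C^n$-valued functions of the real coordinates, since both are given by Taylor coefficients. Write $F_{r_0}=\ker\Phi$ near $x$ with $\Phi$ holomorphic of constant rank. By (4) the prolongations are obtained by differentiating $\Phi(j^{r_0}v)$, and the real derivatives of the holomorphic coefficients of $\Phi$ along $\mathbb R^n$ are the restrictions of their complex derivatives. So the prolongations of the restricted equation are the restrictions of the $F_{r_0+l}$: the restricted equation is real-analytic and formally integrable. Let $p\in F_{r_0,x}$. By Goldschmidt's theorem there is a real-analytic solution on a neighborhood of $0$ in $\mathbb R^n$ with jet $p$ at $x$. It extends to a holomorphic field $v$ near $x$. The holomorphic section $\Phi(j^{r_0}v)$ vanishes on the real slice, so it vanishes near $x$.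

Thus $j_x^{r_0}v=p$ and $j^{r_0}v\in F_{r_0}\subset E_{r_0}$ near $x$. In particular $\mathcal Lv=0$, so $v$ is Killing. As $F_{r_0,x}\to T_xX$ is onto (Step 12), the values at $x$ of local Killing fields fill $T_xX$. The point $x$ was arbitrary, so $\phi$ is locally homogeneous. This proves Theorem B. $\blacksquare$

## Sections of bundles with $\Lambda_\omega\Theta=0$

To prove Theorem C we verify condition (2) of Theorem B by a Bochner argument.

**Lemma 3.** Let $X$ be compact with Hermitian metric $\omega$, and let $(A,h)$ be a holomorphic Hermitian bundle on $X$ with Chern curvature satisfying $\Lambda_\omega\Theta=0$. A holomorphic section $s$ of $A$ with a zero vanishes identically.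

Let $\nabla$ be the Chern connection, with $\nabla_{\bar\jmath}s=0$. In local coordinates $\partial_{\bar\jmath}|s|^2=\langle s,\nabla_js\rangle$, and
$$\partial_i\partial_{\bar\jmath}|s|^2=\langle\nabla_is,\nabla_js\rangle+\langle s,\nabla_{\bar\imath}\nabla_js\rangle=\langle\nabla_is,\nabla_js\rangle-\langle s,\Theta_{j\bar\imath}s\rangle=\langle\nabla_is,\nabla_js\rangle-\langle\Theta_{i\bar\jmath}s,s\rangle .$$
Here $\nabla_{\bar\imath}\nabla_js=[\nabla_{\bar\imath},\nabla_j]s=-\Theta_{j\bar\imath}s$, and the adjoint of $\Theta_{j\bar\imath}$ is $\Theta_{i\bar\jmath}$ because $\nabla$ is unitary. Taking the trace with $\omega$ removes the curvature term, as $\omega^{i\bar\jmath}\Theta_{i\bar\jmath}$ is a constant multiple of $\Lambda_\omega\Theta=0$: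
$$\omega^{i\bar\jmath}\partial_i\partial_{\bar\jmath}|s|^2=|\nabla s|^2\ge0 .$$
The left-hand side is an elliptic operator without zeroth-order term applied to $|s|^2$. By the strong maximum principle on the compact connected $X$, $|s|^2$ is constant. If $s$ has a zero, $s\equiv0$. $\square$

**Step 16: condition (2) under the hypotheses of Theorem C.** The curvature of $A\otimes A'$ is $\Theta_A\otimes1+1\otimes\Theta_{A'}$, that of $A^*$ is minus the transpose of $\Theta_A$, and that of a direct sum is the direct sum. So tensor products, duals and direct sums of bundles with $\Lambda_\omega\Theta=0$ again have this property, for the same $\omega$. The filtration $T_\bullet$ of $TX$ induces one of $T^*X$, with quotients the duals $(T_i/T_{i-1})^*$, and one of $TX^{\otimes p}\otimes(T^*X)^{\otimes q}$ by holomorphic subbundles whose quotients are direct sums of tensor products of the $T_i/T_{i-1}$ and their duals. Let $s$ be a holomorphic section of this tensor bundle with a zero. Its image in the top quotient has a zero, so it vanishes identically by Lemma 3, and $s$ lies in the next subbundle. Going down as in Step 8, $s\equiv0$. So (2) holds,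 and Theorem B gives the first part of Theorem C.

**Step 17: case (a).** Let $X$ be compact Kähler with $c_1(X)=0$ in $H^2(X,\mathbb R)$. By Yau there is a Ricci-flat Kähler metric $\omega$. For a Kähler metric, $i\Lambda_\omega\Theta$ on $(TX,\omega)$ is the Ricci endomorphism, so $\Lambda_\omega\Theta=0$, and the trivial filtration $0\subset TX$ works.

**Step 18: case (b).** Let $\omega$ be a Gauduchon metric. By Li–Yau (see Lübke–Teleman, *The Kobayashi–Hitchin correspondence*), a polystable bundle has a Hermitian metric with $i\Lambda_\omega\Theta=c\,\mathrm{Id}$, where $c$ is a positive multiple of the slope. For slope $0$ this is $\Lambda_\omega\Theta=0$. This covers filtrations with polystable slope-$0$ quotients for one Gauduchon metric. If $K_X$ is trivial, $TX$ has degree $0$, so a polystable $TX$ has slope $0$ and the trivial filtration works.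

## Curves, surfaces and Corollary D

**Step 19: case (c).** A compact curve with trivial canonical bundle is elliptic and its tangent bundle is trivial, so a flat metric on $TX$ works.

A compact complex surface $S$ with trivial canonical bundle is minimal, because a $(-1)$-curve $C$ would have $K_S\cdot C=-1$, and it has Kodaira dimension $0$. By the Enriques–Kodaira classification (Barth–Hulek–Peters–Van de Ven, Ch. VI), $S$ is a complex torus, a K3 surface or a primary Kodaira surface.

Tori have trivial tangent bundle, so a flat metric works. K3 surfaces are Kähler (Siu), so (a) applies.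

A primary Kodaira surface is a locally trivial holomorphic elliptic fibre bundle $\pi:S\to C$ over an elliptic curve $C$. In
$$0\to T_{S/C}\to TS\to\pi^*TC\to0$$
we have $\pi^*TC\cong\mathcal O_S$ and $\det TS\cong\mathcal O_S$; hence $T_{S/C}\cong\mathcal O_S$. So $TS$ is filtered with two trivial quotients, which carry flat metrics, and the first part of Theorem C applies with any Hermitian metric $\omega$ on $S$. This proves Theorem C. $\blacksquare$

**Step 20: Corollary D.** For $n\le2$ the statement in Corollary D is Theorem C(c). For every $n\ge3$ Theorem A provides a compact complex $n$-manifold with trivial canonical bundle and a structure of affine type, the form $\tau_0$, that is not locally homogeneous. So the statement is true exactly for $n\le2$. $\blacksquare$
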